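# Partial lift-joins of low-degree binary matroids: a counterexample built on a flag

## 1. Point sets with $\sigma\le 1$, and point sets with $\omega\le 1$ and $\sigma\le 2$

We work over $\mathbb F_2$ throughout. The points of the projective geometry $\mathrm{PG}(n-1,2)$ are the nonzero vectors of $\mathbb F_2^n$.

**Definition (matroid).** A matroid is a pair $M=(E,G)$ where $G=\mathrm{PG}(n-1,2)$ for some $n\ge 0$ and the ground set $E$ is any subset of the points of $G$. A flat of $G$ is the set of nonzero vectors of a linear subspace, and its dimension is the dimension of that subspace. The dimension of $M$ is $n$. For $n=0$ we get the matroid $(\emptyset,\emptyset)$. An isomorphism $(E_1,G_1)\to(E_2,G_2)$ is an isomorphism $G_1\to G_2$ carrying $E_1$ to $E_2$. An induced restriction of $M$ is $M|F=(E\cap F,F)$, where $F$ is a flat.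

The three points of a $2$-dimensional flat are $x,y,x+y$, so an isomorphism of geometries preserves sums and is the same thing as a linear isomorphism. For a flat $F$ write $\hat F=F\cup\{0\}$ for the corresponding subspace; thus $\hat\emptyset=\{0\}$. "Subspace" without adjective means linear subspace.

**Definition ($I_\ell$, $\omega$, $\sigma$).** $I_\ell$ is the matroid $(B,G)$ where $\dim G=\ell$ and $B$ is a basis of $G$. For a matroid $M=(E,G)$, $\omega(M)$ is the largest dimension of a flat contained in $E$, and $\sigma(M)$ is the largest $\ell$ such that $M$ has an induced restriction isomorphic to $I_\ell$.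

For example, $\omega(I_3)=1$ and $\sigma(I_3)=3$. If $E$ is all of $G$ and $\dim G=n\ge1$, then $\omega=n$ and $\sigma=1$.

If $E\cap F=B$ is a basis of $F$ and $B'\subseteq B$, then $E\cap\mathrm{span}(B')=B\cap \mathrm{span}(B')=B'$. So an induced $I_\ell$ contains an induced $I_j$ for every $j\le\ell$, and therefore $\sigma(M)\le t$ if and only if $M$ has no induced $I_{t+1}$.

What do $M$ with small $\omega$ and $\sigma$ look like? Two cases can be settled by hand.

**Proposition 1.** If $\sigma(M)\le 1$, then $E$ is a (possibly empty) flat.

*Proof.* Let $x\ne y$ be in $E$. If $x+y\notin E$, then $\{x,y,x+y\}$ is a $2$-dimensional flat meeting $E$ in the basis $\{x,y\}$, an induced $I_2$. So $x+y\in E$, and $E\cup\{0\}$ is closed under addition. $\square$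

**Proposition 2.** If $\omega(M)\le 1$ and $\sigma(M)\le 2$, then $E$ is empty or an affine subspace not containing $0$.

*Proof.* Let $a,b,c\in E$ be distinct. A sum of two of them is not in $E$, since otherwise $E$ contains a $2$-dimensional flat. In particular $c\ne a+b$, so $a,b,c$ are independent. The flat they span consists of $a,b,c$, the three pair sums (not in $E$), and $a+b+c$. If $a+b+c\notin E$, this is an induced $I_3$. So $a+b+c\in E$. If two of $a,b,c$ coincide, their sum is the third one. Hence $E$ is closed under sums of three elements, which over $\mathbb F_2$ means that a nonempty $E$ is an affine subspace. $\square$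

In both cases $M$ is a very simple object placed inside a larger, otherwise empty geometry. To say what changes for larger $s,t$ with $\omega\le s$, $\sigma\le t$, we need names for "simple object" and for "placed inside".

## 2. Even restrictions, partial lift-joins, and the statement $P(s,t)$

**Definition ($\mathcal E_t$).** For $t\ge1$, $\mathcal E_t$ is the class of matroids all of whose $t$-dimensional induced restrictions have ground sets of even size.

A matroid of dimension less than $t$ is in $\mathcal E_t$ vacuously. $\mathcal E_1$ consists of the matroids with $E=\emptyset$. If $E=\{\lambda=1\}$ for a linear functional $\lambda$, then a $2$-dimensional flat meets $E$ in $0$ points (if $\lambda$ vanishes on it) or in exactly $2$ points, so the matroid is in $\mathcal E_2$. $I_3$ is not in $\mathcal E_3$.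

**Definition (partial lift-join).** Let $M_i=(E_i,G_i)$ and let $F_i$ be a flat of $G_i$, possibly empty, for $i=1,2$. Then $M_1\otimes_{F_1,F_2}M_2=(E,G)$, where $G$ corresponds to the direct sum of the vector spaces of $G_1,G_2$, and
$$E=(E_1\cup E_2)\cup\bigl(F_1+(E_2\cap F_2)\bigr),\qquad F_1+X=\{x+y:x\in F_1,\ y\in X\}.$$
$M$ is constructed via partial lift-joins from $M_1,\dots,M_k$ if $M$ is isomorphic to the result of evaluating a binary tree with exactly $k$ leaves $M_1,\dots,M_k$, each internal node being a partial lift-join, with some choice of flats, of the matroids at its two children. For $k=1$ this means $M\cong M_1$. The $0$-dimensional matroid is allowed among the $M_i$.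

For example, let $M_1=(\{a\},\{a\})$ and $M_2=(\{b\},\{b\})$ have dimension $1$. With $F_1=F_2=\emptyset$ we get $E=\{a,b\}$, that is, $I_2$. With $F_1=\{a\}$, $F_2=\{b\}$ we get $E=\{a,b,a+b\}$. Since $M\otimes_{\emptyset,\emptyset}(\emptyset,\emptyset)\cong M$, padding with $0$-dimensional pieces is free: "exactly $k$ pieces" means "at most $k$ nontrivial pieces".

For $s,t\ge1$ consider the following statement.

**Statement $P(s,t)$.** There exists $k\ge2$ such that every matroid $M$ with $\omega(M)\le s$ and $\sigma(M)\le t$ can be constructed via partial lift-joins from some $M_1,\dots,M_k\in\mathcal E_k$.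

The two propositions give two cases.

*$P(s,1)$ holds for all $s$.* Let $\sigma(M)\le1$ and $\omega(M)\le s$. By Proposition 1, $E$ is a flat, of dimension at most $s$. Let $C$ be a complementary flat of $G$. Then $M=(E,E)\otimes_{\emptyset,\emptyset}(\emptyset,C)$. The first piece has dimension less than $s+1$, so both pieces are in $\mathcal E_{s+1}$. After padding, $k=s+1\ge2$ works.

*$P(1,2)$ holds.* Let $E$ be as in Proposition 2, let $H$ be the flat spanned by $E$, and let $C$ be a complementary flat. Then $M=(E,H)\otimes_{\emptyset,\emptyset}(\emptyset,C)$. Either $E=\emptyset$, or $E$ is an affine hyperplane of $\hat H$ missing $0$, so $E=\{\lambda=1\}$ for a linear functional $\lambda$ on $\hat H$. In both cases $(E,H)\in\mathcal E_2$, by the example above, and $k=2$ works.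

The question, posed in the source Peter Nelson, Kazuhiro Nomoto, "The structure of claw-free binary matroids", arXiv:1807.11543 (2018), is whether $P(s,t)$ holds for all $s,t\ge1$. What changes when $\sigma\le2$ is relaxed to $\sigma\le 3$? In Proposition 2 every triple $a,b,c\in E$ forced a fourth point. Now only quadruples force something, and $I_3$ itself is allowed. This turns out to be enough freedom for the answer to be no.

**Theorem A.** $P(s,t)$ is false for every $s\ge1$, $t\ge3$.

**Theorem B.** For $s,t\ge3$ even the weaker statement with no bound on the number of pieces fails: for every $k$ there is $M$ with $\omega(M)\le3$, $\sigma(M)\le3$ that cannot be constructed from any finite number of matroids in $\mathcal E_k$.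

**Theorem C.** $P(s,1)$ holds for all $s$, and $P(1,2)$ holds. Using the published structure theorem of Nelson and Nomoto for claw-free matroids, $P(s,2)$ holds for all $s$. With Theorem A this gives: $P(s,t)$ holds if and only if $t\le2$. (The citation is used only for $t=2$, $s\ge2$.)

**Theorem D.** For every $k$ there are $s,t$ such that every matroid constructed from $k$ members of $\mathcal E_k$ has $\omega\le s$ and $\sigma\le t$.

So the implication asked for fails, while its converse is true.

## 3. Polynomial degree, and what a join does to it

Let $M=(E,G)$ have dimension $n$, $V=\mathbb F_2^n$, and let $f=f_M:V\to\mathbb F_2$ be the indicator function of $E$. Then $f(0)=0$. We recall how functions on $V$ become polynomials.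

For a multilinear polynomial $f$ and a set $S$ of indices, sum $f$ over the vectors supported in $S$. A monomial $x_T=\prod_{i\in T}x_i$ contributes $0$ unless $T\subseteq S$, and then it contributes $2^{|S|-|T|}$, which is odd only for $T=S$. Hence
$$\text{the coefficient of } x_S \text{ in } f \ =\ \sum_{v\in \mathrm{span}(e_i:\,i\in S)}f(v). \tag{1}$$
So a multilinear polynomial is determined by its values. There are $2^{2^n}$ multilinear polynomials and as many functions, so every function is a unique multilinear polynomial. Its degree (with $\deg 0=-\infty$) does not increase under composition with affine maps, in particular under restriction to subspaces, and $\deg(fg)\le\deg f+\deg g$. If $\deg f<d$, then $f$ sums to $0$ over every $d$-dimensional affine subspace: parametrize the subspace by $\mathbb F_2^d$; by (1) with $S=\{1,\dots,d\}$, the sum is the coefficient of the monomial of degree $d$, which is $0$.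

**Lemma 3.** $M\in\mathcal E_t$ if and only if $\deg f_M\le t-1$. In particular $\mathcal E_j\subseteq\mathcal E_k$ for $j\le k$.

*Proof.* If $\deg f\le t-1$, then $f$ sums to $0$ over every $t$-dimensional subspace $\hat F$, and as $f(0)=0$ this sum is $|E\cap F|$ mod $2$.

Conversely, let $f$ sum to $0$ over all $t$-dimensional subspaces. We show by induction on $d\ge t$ that $f$ sums to $0$ over every $d$-dimensional subspace $U$. Let $d\ge t+1\ge2$, and add up the sums of $f$ over all hyperplanes of $U$; each of these is $0$ by induction. A nonzero vector of $U$ lies in $2^{d-1}-1$ of the hyperplanes, an odd number since $d\ge2$, and $f(0)=0$. So the total equals $\sum_Uf$, which is therefore $0$. By (1), every coefficient of $f$ at a monomial of degree at least $t$ vanishes. $\square$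

So the pieces are the functions of degree at most $k-1$. A sensible first attempt at a counterexample is to look for $M$ with small $\omega,\sigma$ and large degree. This stops working at once, because a single join can raise the degree without limit. Take one point $p$ in dimension $n\ge2$: $M=(\{p\},\{p\})\otimes_{\emptyset,\emptyset}(\emptyset,C)$ with $\dim C=n-1$. Both pieces are in $\mathcal E_2$. But with $p=e_1$ we have $f_M=x_1\prod_{i\ge2}(1+x_i)$, of degree $n$. Joins multiply by indicators of subspaces, and those may have any degree. We need to know exactly how much of this can happen.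

Let $M=M_1\otimes_{F_1,F_2}M_2$, $V=V_1\oplus V_2$, with projections $\pi_1,\pi_2$, and $f_i=f_{M_i}$. Reading off the definition, for $x\in V_1$, $y\in V_2$,
$$f(x,y)=\begin{cases}f_1(x)& y=0\\ f_2(y)& x=0\\ f_2(y)& x\ne0\ne y,\ x\in F_1,\ y\in F_2\\ 0&\text{otherwise.}\end{cases}\tag{2}$$
(At $x=y=0$ both of the first two lines give $0$.) If $V_1=0$ then $M\cong M_2$, and if $V_2=0$ then $M\cong M_1$. Formula (2) can be rewritten as
$$f=1_{V_1}\cdot(f_1\circ\pi_1)+1_{V_2}\cdot(f_2\circ\pi_2)+1_{\hat F_1\oplus\hat F_2}\cdot(f_2\circ\pi_2)+1_{\hat F_2}\cdot(f_2\circ\pi_2),\tag{3}$$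
where $\hat F_2\subseteq V_2\subseteq V$. Check: if $y=0$, all three $f_2$-terms vanish because $f_2(0)=0$, and $f_1(x)$ remains. If $x=0\ne y$, the first term is $0$, the last two cancel, and $f_2(y)$ remains. If $x\ne0\ne y$, then $(x,y)$ is in neither $V_1$ nor $V_2$, so only the third term can be nonzero; it is $f_2(y)$ if $x\in F_1$ and $y\in F_2$, and $0$ otherwise.

**Lemma 4.** If $M$ is constructed via partial lift-joins from $k$ matroids in $\mathcal E_k$, then
$$f_M=\sum_{j=1}^N1_{U_j}p_j,\qquad N\le4^{k-1},\quad U_j\text{ subspaces of }V,\quad \deg p_j\le k-1.\tag{4}$$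

*Proof.* We show by induction that a subtree with $r$ leaves gives a function of this form with at most $4^{r-1}$ terms. For $r=1$, Lemma 3 gives one term $1_V\cdot f$. At a node whose subtrees have $r_1$ and $r_2$ leaves, $r_1+r_2=r$, substitute the expressions for $f_1$ and $f_2$ into (3). We have $(1_Up)\circ\pi_i=1_{\pi_i^{-1}(U)}\cdot(p\circ\pi_i)$, composition with $\pi_i$ does not raise the degree of $p$, and a product of two indicators of subspaces is the indicator of their intersection. So the form is preserved. The number of terms is at most $4^{r_1-1}+3\cdot4^{r_2-1}\le4\cdot4^{r-2}=4^{r-1}$. Finally, an isomorphism composes $f$ with a linear bijection and preserves the form. $\square$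

So the task for Theorem A is to find functions, with $\omega$ and $\sigma$ under control, that are not sums of boundedly many terms "subspace indicator times low degree".

## 4. The matroids $A_n$

To keep $\omega\le1$ it is enough to put $E$ inside $\{x_0=1\}$, the complement of a hyperplane. Then $E$ is described by a function $g$ on $Y=\mathbb F_2^n$ via $g(y)=f(1,y)$. If $g$ is the indicator of a subspace, then $E$ is affine and nothing is gained. The next thing to try is a sum of indicators of a long chain of nested subspaces $Y=W_0\supset W_1\supset\dots\supset W_n=0$. With $W_i=\{y_1=\dots=y_i=0\}$ the sum $\sum_{i=0}^n1_{W_i}(y)$ counts, mod $2$, how long $y$ stays in the chain. This is the example.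

**Definition ($A_n$).** Let $n\ge1$ and $V=\mathbb F_2^{n+1}$ with coordinates $x_0,\dots,x_n$. If $x_0=0$, let $f(x)=0$. If $x_0=1$, let $\delta(x)$ be the least $i\in\{1,\dots,n\}$ with $x_i=1$, or $n+1$ if there is none, and let $f(x)=1$ if and only if $\delta(x)$ is odd. $A_n$ is the matroid with indicator function $f$.

By hand: for $A_2$, the points $(1,1,0),(1,1,1)$ have $\delta=1$, the point $(1,0,1)$ has $\delta=2$, and $(1,0,0)$ has $\delta=3$. So $E=\{(1,1,0),(1,1,1),(1,0,0)\}$, and the sum of these three vectors is $(1,0,1)\notin E$. Thus $A_2\cong I_3$. In $A_3$ the ground set is the four points $(1,1,*,*)$ together with $(1,0,0,1)$.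

**Lemma 5.** $\omega(A_n)\le1$ and $\sigma(A_n)\le3$.

*Proof.* $E$ is disjoint from the hyperplane $x_0=0$, and every $2$-dimensional flat meets that hyperplane. So $\omega(A_n)\le1$.

Suppose $\dim F=4$ and $E\cap F=B=\{b_1,b_2,b_3,b_4\}$ is a basis of $F$. Every $b_i$ has $x_0=1$, so $\Pi=F\cap\{x_0=1\}$ is a $3$-dimensional affine space. It consists of the sums of an odd number of basis elements: the four $b_i$, where $f=1$, and the four triple sums, where $f=0$.

Let $i\ge1$ be least such that $x_i$ is not identically $0$ on $\Pi$; it exists because $|\Pi|=8>1$. Every point of $\Pi$ with $x_i=1$ has $\delta=i$, so $f$ is constant on $\Pi\cap\{x_i=1\}$. This set is $\Pi$ or an affine plane in $\Pi$. Either way $f$ is constant on some affine plane of four points in $\Pi$. As $f$ takes each value exactly four times on $\Pi$, this plane is $B$ or the set of the four triple sums. The four points $p,p+u,p+v,p+u+v$ of an affine plane sum to $0$. But the elements of $B$ sum to $b_1+b_2+b_3+b_4\ne0$, and so do the triple sums, since each $b_i$ occurs in three of them. This is a contradiction. $\square$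

## 5. Alternating functions, and making one subspace trivial

Suppose $f_{A_n}$ had the form (4). We would like to restrict to a subspace $S$ on which every indicator $1_{U_j}$ becomes trivial, so that only a low-degree function is left, while the restriction of $g$ still has high degree. For this it helps to forget coordinates and keep only the property of $g$ that can survive restriction.

**Definition (alternating).** Let $Y$ have dimension $n$, with a flag $Y=W_0\supset W_1\supset\dots\supset W_n=0$, $\dim W_i=n-i$. A nonzero $y\in Y$ has depth $i$ if $y\in W_{i-1}\setminus W_i$. A function $g:Y\to\mathbb F_2$ is alternating of length $n$ for this flag if there is $\varepsilon\in\mathbb F_2$ with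
$$g(y)=\varepsilon+\mathrm{depth}(y)\pmod 2\qquad\text{for all }y\ne0.\tag{5}$$
The value $g(0)$ is arbitrary.

For $A_n$, the function $g(y)=f(1,y)$ is alternating of length $n$ for $W_i=\{y_1=\dots=y_i=0\}$, with $\varepsilon=0$, since $\delta(1,y)$ is the depth of $y$ when $y\neq0$.

Restriction to a carelessly chosen subspace destroys the property: on $\mathrm{span}(e_1,e_3,e_5,\dots)$ every nonzero vector has odd depth, so $g$ is constant there off $0$. Restriction is safe under a parity condition.

**Lemma 6.** Let $g$ be alternating, and let $v_1,\dots,v_r$ have depths $i_1<\dots<i_r$ of alternating parity. Then $v_1,\dots,v_r$ are independent, and $g$ restricted to $S=\mathrm{span}(v_1,\dots,v_r)$ is alternating of length $r$ for the flag $S_l=\mathrm{span}(v_{l+1},\dots,v_r)$.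

*Proof.* Take a combination whose first nonzero coefficient is at $v_l$. The later $v_m$ have depth greater than $i_l$, so they lie in $W_{i_l}$, and the combination has the same depth $i_l$ as $v_l$. In particular it is nonzero, which gives independence. The vectors of $S$ of depth $l$ for the flag $(S_l)$ are exactly these combinations. On them $g=\varepsilon+i_l$, and $i_l\equiv i_1+(l-1)\pmod2$. So (5) holds on $S$ with $\varepsilon$ replaced by $\varepsilon+i_1-1$. $\square$

Now let $U\le Y$ be one subspace. We want $S$ with $S\cap U=0$ or $S\subseteq U$, and $g|_S$ still alternating. The obvious plan is to list the depths that occur in $U$ and choose $v_l$ of depths that do not occur in $U$. Here is where it gets stuck: if $U=\mathrm{span}(e_2,e_4,\dots)$, the depths not occurring in $U$ are all odd, and vectors of odd depths alone do not meet the parity condition. What helps is that a vector may have a depth occurring in $U$ and still avoid $U$. For $U=\mathrm{span}(e_2,e_4)$, take $v_1=e_1$ and $v_2=e_2+e_3$, of depths $1,2$; none of $v_1$, $v_2$, $v_1+v_2$ is in $U$. The unoccupied depth $3$ is used to push a vector of depth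 $2$ out of $U$. The next proof does this systematically, spending two unoccupied depths for each vector.

**Lemma 7.** Let $r\ge1$, let $g$ be alternating of length $n\ge2r^2$ on $Y$, and let $U\le Y$ be a subspace. There is a subspace $S$ of dimension $r$ with $g|_S$ alternating (of length $r$, for some flag of $S$) and $S\cap U\in\{0,S\}$.

*Proof.* Let $D$ be the set of depths of nonzero vectors of $U$, and $J=\{1,\dots,n\}\setminus D$.

**Step 1: an unoccupied depth gives strong avoidance.** This step turns "$j\in J$" into a statement that survives adding deeper vectors. If $j\in J$ and $w$ has depth $j$, then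
$$w\notin W_j+U.\tag{6}$$
Otherwise $w=w'+u$ with $w'\in W_j$, $u\in U$, and $u=w+w'$ would be a vector of $U$ of depth $j$.

**Step 2: many unoccupied depths give $S\cap U=0$.** Assume $|J|\ge2r$. Let $j_1<\dots<j_{2r}$ be elements of $J$, and put $h_l=j_{2l}$ for $1\le l\le r$ and $h_0=0$. Since $j_{2l-1}$ lies strictly between $h_{l-1}$ and $h_l$, both $h_l-1$ and $h_l$ lie in $(h_{l-1},h_l]$. Let $i_l$ be the one of these two with $i_l\equiv l\pmod2$. Then $i_1<\dots<i_r$ have alternating parity.

We choose $v_l$ of depth $i_l$ with $v_l\notin W_{h_l}+U$. Let $w_l$ be any vector of depth $h_l$; by (6), $w_l\notin W_{h_l}+U$. If $i_l=h_l$, put $v_l=w_l$. If $i_l=h_l-1$, take any $x$ of depth $i_l$. Since $w_l\in W_{h_l-1}=W_{i_l}$, the vector $x+w_l$ also has depth $i_l$. The vectors $x$ and $x+w_l$ differ by $w_l$, so they are not both in the subspace $W_{h_l}+U$. Let $v_l$ be one of them that is not.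

Let $S=\mathrm{span}(v_1,\dots,v_r)$. By Lemma 6, $\dim S=r$ and $g|_S$ is alternating. Suppose $0\ne s\in S\cap U$, and let $v_l$ be the first vector occurring in $s$. Every later $v_m$ has depth $i_m>h_{m-1}\ge h_l$, so it lies in $W_{h_l}$. Hence $v_l\in s+W_{h_l}\subseteq U+W_{h_l}$, a contradiction. So $S\cap U=0$.

**Step 3: few unoccupied depths give $S\subseteq U$.** Assume $|J|\le2r-1$. Removing $J$ from $\{1,\dots,n\}$ leaves $D$ as a union of at most $2r$ runs of consecutive integers, and $|D|\ge2r^2-2r+1>2r(r-1)$. So some run contains $r$ consecutive integers. Choose vectors of $U$ with these depths. Consecutive integers alternate in parity, so by Lemma 6 their span $S\subseteq U$ has dimension $r$ and $g|_S$ is alternating. $\square$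

When $S\cap U=0$, the indicator $1_U$ does not become $0$ on $S$; it becomes $1_{\{0\}}$, which has the full degree $\dim S$. So we need the degree of an alternating function to be large even after a correction at $0$.

**Lemma 8.** If $h$ is alternating of length $r\ge2$ and $c\in\mathbb F_2$, then $\deg(h+c\,1_{\{0\}})\ge r-1$.

*Proof.* Choose coordinates so that the flag is $S_i=\{x_1=\dots=x_i=0\}$. The function $1_{S_{i-1}}+1_{S_i}$ is the indicator of the vectors of depth $i$, so
$$h=\sum_{i=1}^r(\varepsilon+i)(1_{S_{i-1}}+1_{S_i})+h(0)1_{S_r}=(\varepsilon+1)+\sum_{i=1}^{r-1}1_{S_i}+c'\,1_{S_r},\qquad c'=\varepsilon+r+h(0).$$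
Indeed, for $1\le i\le r-1$ the coefficient of $1_{S_i}$ is $(\varepsilon+i)+(\varepsilon+i+1)=1$. Now $1_{S_i}=\prod_{j\le i}(1+x_j)$ has degree exactly $i$, and $1_{\{0\}}=1_{S_r}$. So $h+c\,1_{\{0\}}$ has degree $r$ if $c'+c=1$, and degree $r-1$ if $c'+c=0$. $\square$

## 6. Boundedly many pieces cannot build $A_n$: proof of Theorem A

Let $s\ge1$, $t\ge3$, and suppose that $k\geq 2$ is as in $P(s,t)$. Put
$$N=4^{k-1},\qquad r_0=k+2,\qquad r_{j+1}=2r_j^2,\qquad n=r_N .$$

**Step 1: a normal form for $f_{A_n}$.** This step uses the assumption. By Lemma 5, $\omega(A_n)\le1\le s$ and $\sigma(A_n)\le3\le t$. So $A_n$ is constructed from $k$ matroids in $\mathcal E_k$, and Lemma 4 gives $f=f_{A_n}=\sum_{j=1}^N1_{U_j}p_j$ with $\deg p_j\le k-1$, after adding zero terms if necessary.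

**Step 2: passage to $g$ on $Y=\mathbb F_2^n$.** The purpose is to replace $f$ by an alternating function, keeping linear subspaces in the normal form. Let $g(y)=f(1,y)$. For each $j$ the set $U_j'=\{y:(1,y)\in U_j\}$ is empty, a linear subspace, or an affine subspace not containing $0$. If it is empty, take the term to be $0$. If it is linear, put $T_j=U_j'$ and $q_j(y)=p_j(1,y)$. In the last case write $U_j'=p+D_0$ with direction space $D_0\not\ni p$. Then $T_j=\mathrm{span}(U_j')=D_0\cup(p+D_0)$, and there is a linear functional $\lambda_j$ on $Y$ that is $0$ on $D_0$ and $1$ at $p$. So $1_{U_j'}=1_{T_j}\lambda_j$, and we put $q_j(y)=\lambda_j(y)p_j(1,y)$. In all cases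
$$g=\sum_{j=1}^N1_{T_j}q_j,\qquad T_j\le Y\text{ linear subspaces},\quad\deg q_j\le k.\tag{7}$$

**Step 3: making all $T_j$ trivial.** We now apply Lemma 7 once for each $j$. Start with $S^{(0)}=Y$, of dimension $r_N$, on which $g$ is alternating. Given $S^{(j-1)}$ of dimension $r_{N-j+1}=2r_{N-j}^2$ with $g|_{S^{(j-1)}}$ alternating, Lemma 7 with $r=r_{N-j}$ and $U=T_j\cap S^{(j-1)}$ gives $S^{(j)}\subseteq S^{(j-1)}$ of dimension $r_{N-j}$, with $g|_{S^{(j)}}$ alternating and $T_j\cap S^{(j)}\in\{0,S^{(j)}\}$. The last property passes to every subspace of $S^{(j)}$. So $S=S^{(N)}$ has dimension $r_0=k+2$, $g|_S$ is alternating, and $T_j\cap S\in\{0,S\}$ for all $j$.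

**Step 4: comparison of degrees.** This step gives the contradiction. On $S$, a term of (7) with $S\subseteq T_j$ becomes $q_j|_S$, and a term with $T_j\cap S=0$ becomes $q_j(0)1_{\{0\}}$. Hence
$$g|_S=\sum_{j:\,S\subseteq T_j}q_j|_S+c\,1_{\{0\}}$$
for some $c\in\mathbb F_2$, and $\deg(g|_S+c\,1_{\{0\}})\le k$. But Lemma 8 with $r=k+2$ says that this degree is at least $k+1$. This contradiction proves Theorem A. $\blacksquare$

For $t\ge 3$ this disproves $P(s,t)$ for every $s\ge1$; in particular $P(1,3)$ is false.

## 7. A perturbed quadric that no join decomposes: Theorem B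

Does $A_n$ also defeat constructions with arbitrarily many pieces? No: it is constructed from $n+1$ matroids of dimension $1$, all in $\mathcal E_2$. To see this, let $V^{(i)}=\{x_1=\dots=x_i=0\}\subseteq V$ and $p=e_0+e_i$, so that $V^{(i-1)}=V^{(i)}\oplus\mathrm{span}(p)$ for $1\le i\le n$. Let $M^{(i)}$ be the restriction of $A_n$ to $V^{(i)}$. For $i$ odd, $M^{(i-1)}=M^{(i)}\otimes_{F_1,F_2}(\{p\},\{p\})$ with $F_1$ the flat $V^{(i)}\cap\{x_0=0\}$ without $0$, and $F_2=\{p\}$: for $x\in V^{(i)}$ the vector $x+p$ has $i$-th coordinate $1$, so it is in the ground set exactly when its $x_0$-coordinate is $1$ (then $\delta=i$ is odd), that is, when $x\in\hat F_1$, as (2) prescribes. For $i$ even, no vector of $V^{(i-1)}$ with $x_i=1$ is in the ground set, so $M^{(i-1)}=M^{(i)}\otimes_{\emptyset,\emptyset}(\emptyset,\{p\})$. Since $V^{(n)}=\mathrm{span}(e_0)$ has dimension $1$, we have used $n+1$ pieces.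

So Theorem B needs a different kind of example: one that is not a join at all and has large degree. By (2), a join forces the indicator function either to vanish on a large affine subspace or to be periodic outside a subspace. A nondegenerate quadratic form resists both, but it has degree $2$ and so is itself a piece. We therefore perturb it on a set that is too small to disturb these two facts but still raises the degree.

**Definition ($N_m$).** Let $m\ge3$, $V=\mathbb F_2^m\oplus\mathbb F_2^m$, $q(x,y)=x\cdot y$, $A=\{(x,0):x_1=1\}$, and $f=q+1_A$. As $f(0)=0$, this defines a matroid $N_m$ of dimension $2m$.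

Since $q=0$ on $A$, the ground set is the disjoint union $E=\{q=1\}\cup A$. The set $A$ is an affine subspace with $2^{m-1}$ elements, not containing $0$. Put $\beta(u,v)=q(u+v)+q(u)+q(v)$; for $u=(x,y)$, $v=(x',y')$ this is $x\cdot y'+x'\cdot y$, a nondegenerate alternating bilinear form.

**Lemma 9.** $\sigma(N_m)\le3$ and $\omega(N_m)\le3$.

*Proof.* **Step 1: the bound on $\sigma$.** We count parities on a hypothetical induced $I_4$. Suppose $\dim F=4$ and $E\cap F=B=\{b_1,\dots,b_4\}$ is a basis of $F$, and let $H_i=\mathrm{span}(B\setminus\{b_i\})$. As $\deg q=2$, $q$ sums to $0$ over $H_i$ and over $\hat F$. Since $f=q+1_A$, $|A\cap H_i|\equiv|E\cap H_i|=3$ is odd and $|A\cap F|\equiv|E\cap F|=4$ is even.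

These sets are empty or affine subspaces, so their sizes are $0$ or powers of $2$. So $|A\cap H_i|=1$. Hence $A\cap F$ is nonempty, and having even size it is an affine space of dimension $d\ge1$. Now $A\cap H_i$ is the subset of $A\cap F$ on which the $b_i$-coordinate vanishes, so its size is $0$, $2^{d-1}$ or $2^d$. As it is $1$ and $d\ge1$, we get $d=1$. So $A\cap F=\{u,v\}$, and each $H_i$ contains exactly one of $u,v$. Hence the $b_i$-coordinate of $u+v$ is $1$ for every $i$, that is, $u+v=b_1+b_2+b_3+b_4$. Since $u,v\ne0$, they are the sums of two complementary nonempty subsets of $B$, and at least one of these subsets has two or more elements. That one of $u,v$ is not in $B=E\cap F$. But $u,v\in A\cap F\subseteq E\cap F$, a contradiction.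

**Step 2: the bound on $\omega$.** Here we split off the part of a flat that can meet $A$. Let $X$ be a subspace with $X\setminus\{0\}\subseteq E$, and $W=\{(x,0)\}$. On $W$ we have $f=1_A$, so $f=0$ on the hyperplane $\{x_1=0\}$ of $W$. A subspace of $W$ of dimension at least $2$ meets this hyperplane in a nonzero vector, so $\dim(X\cap W)\le1$. Let $X'$ be a complement of $X\cap W$ in $X$. As $A\subseteq W$, $X'$ is disjoint from $A$, so $q=1$ on $X'\setminus\{0\}$. If $\dim X'\ge3$, then $q$ would sum to $7\equiv1$ over a $3$-dimensional subspace, contradicting $\deg q=2$. So $\dim X'\le2$ and $\dim X\le3$. $\square$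

**Lemma 10.** $N_m\in\mathcal E_k$ if and only if $k\ge m+2$.

*Proof.* $1_A=x_1\prod_{i=1}^m(1+y_i)$ has degree $m+1>2=\deg q$. So $\deg f=m+1$, and Lemma 3 applies. $\square$

**Lemma 11.** For $m\ge3$, $N_m$ is not a partial lift-join of two matroids of positive dimension.

*Proof.* Suppose $N_m=M_1\otimes_{F_1,F_2}M_2$ with $V=V_1\oplus V_2$ and $V_1,V_2\ne0$.

**Step 1: the case where some $\hat F_i\ne V_i$.** We find a large affine subspace on which $q$ vanishes. Say $\hat F_i\ne V_i$. Let $\lambda$ be a nonzero functional on $V_i$ vanishing on $F_i$, and let $\mu$ be a nonzero functional on the other summand. Let $D\subseteq V$ be the affine subspace, of dimension $2m-2$, where both are $1$. A vector of $D$ has both components nonzero, and its component in $V_i$ is not in $F_i$. So $f=0$ on $D$ by (2). As $f=1$ on $A$, $D\cap A=\emptyset$, and so $q=f=0$ on $D$. Let $D_0$ be the direction space of $D$. For $d,d'\in D_0$ and $p\in D$, expanding with $q(a+b)=q(a)+q(b)+\beta(a,b)$ gives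
$$q(p)+q(p+d)+q(p+d')+q(p+d+d')=q(d)+q(d')+q(d+d')=\beta(d,d'),$$
because the terms $q(p)$ occur four times and $\beta(p,d)+\beta(p,d')+\beta(p,d+d')=0$. The left side is $0$. So $D_0\subseteq D_0^\perp$, and $\dim D_0\le2m-\dim D_0$ by nondegeneracy. Thus $2m-2\le m$, contradicting $m\ge3$.

**Step 2: the case $\hat F_1=V_1$, $\hat F_2=V_2$.** We show that periodicity would make $\beta$ degenerate. By (2), $f(x,y)=f_2(y)$ whenever $y\ne0$. So $f(v+u)=f(v)$ for all $u\in V_1$ and $v\notin V_1$. Fix $u\in V_1\setminus\{0\}$. If $v\notin V_1\cup A\cup(A+u)$, then $f=q$ at $v$ and at $v+u$, so $q(v+u)=q(v)$, that is,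
$$v\in L_u:=\{v:\beta(u,v)=q(u)\}.$$
Here $|L_u|=2^{2m-1}$ because $\beta(u,\cdot)\ne0$, and $|A\cup(A+u)|\le2^m<2^{2m-2}$ because $m\ge3$.

If $\dim V_1\le2m-2$, then at least $3\cdot2^{2m-2}-2^m>2^{2m-1}$ vectors lie in $L_u$, a contradiction. So $V_1$ is a hyperplane (it is not $V$ since $V_2\ne0$), and $V\setminus V_1=\{\mu=1\}$ for a nonzero functional $\mu$. More than $2^{2m-1}-2^{2m-2}=2^{2m-2}$ vectors of $\{\mu=1\}$ lie in $L_u$. If $\beta(u,\cdot)\ne\mu$, these are two distinct nonzero functionals, hence independent, and $|\{\mu=1\}\cap L_u|=2^{2m-2}$, a contradiction. So $\beta(u,\cdot)=\mu$ for every nonzero $u\in V_1$. As $|V_1|>2$, there are two distinct nonzero $u,u'\in V_1$, and $\beta(u+u',\cdot)=0$ with $u+u'\ne0$. This contradicts nondegeneracy. $\square$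

**Proof of Theorem B.** Given $k$, let $m\ge\max(3,k-1)$ and $M=N_m$. By Lemma 9, $\omega(M)\le3$ and $\sigma(M)\le3$. Suppose $N_m$ is constructed from finitely many matroids in $\mathcal E_k$. If the tree has an internal node at the root, then by Lemma 11 one child of the root has dimension $0$, so by the remark after (2) the other child is isomorphic to $N_m$. Repeat with that child. Eventually a leaf is isomorphic to $N_m$. So $N_m\in\mathcal E_k$, and Lemma 10 gives $k\ge m+2\ge k+1$, a contradiction. $\blacksquare$

## 8. Claw-free matroids: $P(s,2)$ and the rest of Theorem C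

$P(s,1)$ and $P(1,2)$ were proved in Section 2. For $t=2$ and general $s$ the argument rests on a citation.

Write $\otimes$ for the lift-join, the case $F_1=G_1$, $F_2=G_2$. By (2), in $M_1\otimes\dots\otimes M_r$ the value $f(x_1,\dots,x_r)$ at a nonzero vector is $f_i(x_i)$ for the largest $i$ with $x_i\ne0$. In particular $\otimes$ is associative. We use the following consequence of the structure theorem of P. Nelson and K. Nomoto (The structure of claw-free binary matroids, J. Combin. Theory Ser. B 150 (2021)).

**Cited statement.** Every matroid without induced $I_3$ is isomorphic to a lift-join of matroids each of which (i) is in $\mathcal E_3$, or (ii) has a ground set whose complement contains no $2$-dimensional flat, or (iii) has ground set equal to the union of two disjoint (possibly empty) flats.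

We also recall the Ramsey theorem for points of binary projective spaces (Graham–Rothschild): for every $s$ there is $R(s)$ such that, in every dimension at least $R(s)$, every set of points contains an $(s+1)$-dimensional flat or its complement contains a $2$-dimensional flat.

Let $\sigma(M)\le2$, $\omega(M)\le s$, and $M\cong M_1\otimes\dots\otimes M_r$ as in the cited statement.

**Step 1: at most $s$ pieces are nonempty.** This step bounds the number of pieces that matter. If $X_i$ is a subspace with $X_i\setminus\{0\}\subseteq E_i$ for each $i$, then every nonzero vector of $\bigoplus X_i$ has its last nonzero component in $E_i$ for the relevant $i$, so $\bigoplus X_i\setminus\{0\}\subseteq E$. Hence $\sum_i\omega(M_i)\le\omega(M)\le s$. At most $s$ of the $M_i$ have nonempty ground set, and each has $\omega(M_i)\le s$. A lift-join of matroids with empty ground set has empty ground set, so consecutive empty pieces merge into one. After merging there are at most $s+1$ empty pieces.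

**Step 2: each nonempty piece is in a bounded class.** Here we treat the three types.

- A piece of type (i) is in $\mathcal E_3$.
- A piece of type (ii) has dimension less than $R(s)$: its ground set contains no $(s+1)$-dimensional flat and its complement contains no $2$-dimensional flat.
- A piece of type (iii), with ground set $F\cup F'$, equals $(F\cup F',H)\otimes(\emptyset,C)$, where $H$ is the flat spanned by $F\cup F'$ and $C$ is a complementary flat: by (2) the indicator function is $0$ off $H$. Both $F$ and $F'$ have dimension at most $s$, so $\dim H\le2s$.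

**Step 3: counting.** In total at most $s+s+(s+1)=3s+1$ pieces are used: at most $s$ nonempty ones, at most $s$ extra matroids $(\emptyset,C)$, and at most $s+1$ empty ones. A matroid of dimension less than $k$ is in $\mathcal E_k$, and $\mathcal E_3\subseteq\mathcal E_k$ for $k\ge3$. So each piece is in $\mathcal E_k$ for $k=\max(3s+1,R(s),2s+1,3)$, and after padding exactly $k$ pieces are used. Hence $P(s,2)$ holds.

Together with Theorem A, $P(s,t)$ holds if and only if $t\le2$. The citation was used only for $t=2$, $s\ge2$, since $P(1,2)$ was proved directly. $\blacksquare$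

## 9. Bounds on $\omega$ and $\sigma$ under joins: Theorem D

For the converse implication we bound $\omega$ and $\sigma$ at the leaves and then follow them through one node.

**Lemma 12.** If $M\in\mathcal E_k$, then $\omega(M)\le k-1$ and $\sigma(M)\le k$.

*Proof.* A $k$-dimensional flat has $2^k-1$ points, an odd number, so $E$ contains none. If $\sigma(M)\ge k+1$, then $M$ has an induced $I_{k+1}$ and hence an induced $I_k$. As $M\in\mathcal E_k\subseteq\mathcal E_{k+1}$ (Lemma 3), both $k$ and $k+1$ would be even. $\square$

**Lemma 13.** If $M=M_1\otimes_{F_1,F_2}M_2$, then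
$$\omega(M)\le\omega(M_1)+\omega(M_2),\qquad\sigma(M)\le\sigma(M_1)+2\bigl(4^{\sigma(M_2)}-1\bigr).$$

*Proof.* We use one observation from (2) several times: if $f(x,y)=1$ and $y\ne0$, then $f_2(y)=1$, and either $x=0$, or $x\in F_1$ and $y\in F_2$.

**Step 1: the bound on $\omega$.** We split a subspace along $\pi_2$. Let $X$ be a subspace with $X\setminus\{0\}\subseteq E$. On $V_1$ we have $f=f_1$, so $\dim(X\cap V_1)\le\omega(M_1)$. By the observation every nonzero vector of $\pi_2(X)$ is in $E_2$, so $\dim\pi_2(X)\le\omega(M_2)$. The kernel of $\pi_2$ is $V_1$, so $\dim X$ is the sum of these two dimensions.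

**Step 2: setup for $\sigma$.** Let $B$ be a basis of a flat $F$ with $E\cap F=B$. Then $E\cap\mathrm{span}(B\cap V_1)=B\cap V_1$, and this is an induced restriction of $M_1$, so $|B\cap V_1|\le\sigma(M_1)$. It remains to bound $B^*=B\setminus V_1$. For $b=(x_b,y_b)\in B^*$ we have $y_b\ne0$ and $f(b)=1$, so $f_2(y_b)=1$, and either $x_b=0$, or $x_b\in F_1$ and $y_b\in F_2$.

**Step 3: few values $y_b$.** We show that the $y_b$ span a space of dimension at most $2\sigma(M_2)$. Choose a maximal $B'\subseteq B^*$ such that $(y_b)_{b\in B'}$ is independent. Then $B'=B_1'\cup B_2'$ with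
$$B_1'=\{b\in B':x_b\in\hat F_1,\ y_b\in F_2\},\qquad B_2'=\{b\in B':x_b=0\}.$$
On the span of each of $B_1'$ and $B_2'$, $\pi_2$ is injective. On the span of $B_1'$ all $x$-parts lie in $\hat F_1$ and all $y$-parts in $\hat F_2$, so $f=f_2\circ\pi_2$ there by (2). On the span of $B_2'$ all $x$-parts are $0$, and again $f=f_2\circ\pi_2$. Since $E\cap\mathrm{span}(B_i')=B_i'$, it follows that $M_2$ meets the span of $\{y_b:b\in B_i'\}$ exactly in these independent vectors. So $M_2$ has induced $I_{|B_1'|}$ and $I_{|B_2'|}$, and $|B'|\le2\sigma(M_2)$. By maximality all $y_b$ lie in the span of $(y_b)_{b\in B'}$. As they are nonzero, they take at most $2^{2\sigma(M_2)}-1=4^{\sigma(M_2)}-1$ values.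

**Step 4: each value at most twice.** Suppose distinct $b,b',b''\in B^*$ have the same $y$-part $y$. Their $x$-parts are distinct, so at most one of them is $0$. Hence $y\in F_2$, and all three $x$-parts lie in $\hat F_1$. The vector $b+b'+b''$ has $y$-part $y$ and $x$-part in $\hat F_1$, so $f(b+b'+b'')=f_2(y)=1$ by (2). But $b+b'+b''\in F\setminus B$, because $B$ is independent, so it is not in $E$. This is a contradiction.

So $|B^*|\le2(4^{\sigma(M_2)}-1)$, which gives the second bound. $\square$

**Proof of Theorem D.** Fix $k$, and let $M$ be constructed from $k$ members of $\mathcal E_k$. There are finitely many shapes of binary trees with $k$ leaves. For each shape, start from the bounds of Lemma 12 at the leaves and apply Lemma 13 at each node; its right-hand sides increase with the values at the children, so upper bounds may be substituted. This gives upper bounds for $\omega(M)$ and $\sigma(M)$ that depend only on $k$ and the shape. Let $s$ and $t$ be the maxima over all shapes (and at least $1$). $\blacksquare$
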